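\title{Transverse annuli in the torus do not virtually Poisson commute}

\begin{abstract}
Two closed subsets of a symplectic manifold Poisson commute if they are the zero sets of two smooth functions with vanishing Poisson bracket. They virtually commute if this holds after one of them is moved by a symplectomorphism from the identity component. We show that the complements of the annuli $\{0<p<b\}$ and $\{0<q<a\}$ in the torus $\mathbb{T}^2$ do not virtually commute, whatever the widths $a,b\in(0,1)$, and that their products with the equator do not virtually commute in $\mathbb{T}^2\times S^2$, whatever the area of the sphere. The obstruction is carried by a Lagrangian component of the boundary of one set: it must lie inside the other set or miss it. A winding number excludes the first alternative. In dimension four the second is excluded by passing to a product of two spheres, where a theorem of Entov and Polterovich applies. We also decide which linear annuli, and which products of linear annuli with embedded circles, virtually commute, and which pairs of subsurfaces of a closed surface commute.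
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(M,\omega)$ be a closed symplectic manifold. A smooth function $F$ on $M$ has a Hamiltonian vector field $\xi_F$, defined by $\iota_{\xi_F}\omega=-dF$, and the Poisson bracket of two functions is
\[
\{F,G\}=-\omega(\xi_F,\xi_G)=dF(\xi_G).
\]
Thus $\{F,G\}=0$ means that $F$ is constant along the flow of $\xi_G$ and, by antisymmetry, that $G$ is constant along the flow of $\xi_F$. The following definition from \cite{DGPZ} carries this relation from functions to sets. We write $\mathrm{Symp}_0(M)$ for the identity component of the group of symplectomorphisms of $M$.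

\begin{definition}\label{def:commute}
Two closed sets $X,Y\subset M$ \emph{Poisson commute}, or \emph{commute}, if there are smooth functions $F,G\colon M\to\mathbb{R}$ with $X=F^{-1}(0)$, $Y=G^{-1}(0)$ and $\{F,G\}=0$. Two open sets commute if their complements commute. Two sets, both closed or both open, \emph{virtually commute} if the image of the first under some $f\in\mathrm{Symp}_0(M)$ commutes with the second.
\end{definition}

Every closed set is the zero set of a smooth function, so the whole content of the definition is the vanishing of the bracket. If $X$ and $Y$ commute, then $X$ is invariant under the flow of a Hamiltonian that vanishes exactly on $Y$, and the same holds with the roles exchanged. Commuting depends on how the two sets are placed. Virtual commuting forgives the placement and asks whether some good position can be reached by a symplectic motion. For example, two round caps on the sphere always virtually commute: a rotation makes them concentric, and then both are cut out by functions of one height coordinate.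

Let $\mathbb{T}^2=\mathbb{R}^2/\mathbb{Z}^2$ have coordinates $(p,q)$ and symplectic form $dp\wedge dq$, so that
\begin{equation}\label{eq:torus-bracket}
\xi_G=G_p\,\partial_q-G_q\,\partial_p,\qquad \{F,G\}=F_qG_p-F_pG_q .
\end{equation}
Fix $a,b\in(0,1)$ and consider the open annuli
\[
P=\{0<p<b\},\qquad Q=\{0<q<a\}.
\]
Let $S^2$ be the round sphere with its area form scaled to total area $c>0$, let $E\subset S^2$ be the equator, and give $\mathbb{T}^2\times S^2$ the product form. The following question is posed in \cite{DGPZ}.

\begin{quote}
\emph{Do $P$ and $Q$ virtually commute in $\mathbb{T}^2$? Do their stabilizations, obtained by multiplying by the equator, virtually commute in $\mathbb{T}^2\times S^2$?}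
\end{quote}

The set $P\times E$ is neither open nor closed, so we stabilize the closed sets that enter Definition~\ref{def:commute}: the second question asks whether $(\mathbb{T}^2\setminus P)\times E$ and $(\mathbb{T}^2\setminus Q)\times E$ virtually commute.

What should one expect? The first functions to try are $\alpha(p)$ and $\beta(q)$. Their bracket is $-\alpha'(p)\beta'(q)$, which does not vanish identically because neither function is constant. The easy reasons for two closed sets to commute are collected in Lemma~\ref{lem:ways}: they are disjoint, or one lies in the interior of the other, or both are preimages under one function. A vertical annulus and a horizontal annulus wind around the torus in different directions, and no isotopy makes them disjoint or nested. So one expects the answer ``no'' in $\mathbb{T}^2$.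

Stabilization can only help: if $X$ and $Y$ commute, then so do $X\times E$ and $Y\times E$. It also removes the topological obstruction, since a smooth isotopy of the sphere pushes $E$ off itself and so makes the two products disjoint. If $E$ were replaced by any other circle of latitude, a rotation by $\pi$ about a horizontal axis would do the same symplectically, and the answer would be ``yes.'' The equator cannot be moved off itself by an area-preserving map of the sphere, which suggests the answer ``no'' again. But a symplectomorphism of $\mathbb{T}^2\times S^2$ need not respect the product structure, and the area argument says nothing about such maps. The answer is nevertheless negative.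

\begin{theorem}\label{thm:main}
Let $a,b\in(0,1)$ and $c>0$.
\begin{enumerate}
\item[(1)] For no $f\in\mathrm{Symp}_0(\mathbb{T}^2)$ do $f(\mathbb{T}^2\setminus P)$ and $\mathbb{T}^2\setminus Q$ Poisson commute.
\item[(2)] For no $f\in\mathrm{Symp}_0(\mathbb{T}^2\times S^2)$ do $f\big((\mathbb{T}^2\setminus P)\times E\big)$ and $(\mathbb{T}^2\setminus Q)\times E$ Poisson commute.
\end{enumerate}
\end{theorem}

The two features used in the heuristic, different directions in the torus and bisection of area in the sphere, are exactly what matters. Let $v\in\mathbb{Z}^2$ be primitive, that is, not a multiple $kv'$ with $k\geq 2$ and $v'\in\mathbb{Z}^2$. A \emph{linear circle of direction $v$} is the image in $\mathbb{T}^2$ of a line $x_0+\mathbb{R}v$. A \emph{linear closed annulus of direction $v$} is a closed annulus with nonempty interior, not all of $\mathbb{T}^2$, bounded by two such circles. The sets $\mathbb{T}^2\setminus P$ and $\mathbb{T}^2\setminus Q$ are linear closed annuli of directions $(0,1)$ and $(1,0)$, so Theorem~\ref{thm:main} is a special case of the next theorem.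

\begin{theorem}\label{thm:class}
Let $X,Y\subset\mathbb{T}^2$ be linear closed annuli of directions $v,w$ and of arbitrary areas, and let $C_1,C_2\subset S^2$ be smoothly embedded circles.
\begin{enumerate}
\item[(1)] $X$ and $Y$ virtually commute in $\mathbb{T}^2$ if and only if $v=\pm w$.
\item[(2)] $X\times C_1$ and $Y\times C_2$ virtually commute in $\mathbb{T}^2\times S^2$ if and only if $v=\pm w$ or at least one of $C_1,C_2$ does not bisect the area of $S^2$.
\end{enumerate}
\end{theorem}

All negative statements come from one observation, Lemma~\ref{lem:lag}: if $X$ commutes with $Y$, then a Lagrangian component of $\partial X$ lies in $Y$ or misses $Y$. For subsurfaces of a surface this is the only obstruction.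

\begin{theorem}\label{thm:surface}
Let $\Sigma$ be a closed symplectic surface and let $X,Y\subset\Sigma$ be compact subsurfaces of codimension $0$ with smooth boundary. Then $X$ and $Y$ Poisson commute if and only if every component of $\partial X$ is either contained in $Y$ or disjoint from $Y$, and every component of $\partial Y$ is either contained in $X$ or disjoint from $X$.
\end{theorem}

Section~\ref{sec:prelim} fixes conventions and lists the constructions of commuting sets. Section~\ref{sec:lag} proves the boundary lemma and settles the torus. Section~\ref{sec:rigid} shows that two Lagrangian tori $\ell_1\times E$ and $\ell_2\times E$ over linear circles of different directions cannot be separated in $\mathbb{T}^2\times S^2$; this is the only place where a deep result, the theorem of Entov and Polterovich \cite{EP}, is used. Section~\ref{sec:stab} treats the stabilized annuli, and Section~\ref{sec:surface} proves Theorem~\ref{thm:surface}.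

\section{Conventions and constructions}\label{sec:prelim}

\subsection*{Symplectic and Hamiltonian isotopies}
A smooth isotopy $f_t$, $t\in[0,1]$, of a closed symplectic manifold with $f_0=\mathrm{id}$ is generated by the vector fields $\xi_t$ with $\frac{d}{dt}f_t=\xi_t\circ f_t$. By Cartan's formula, all $f_t$ preserve $\omega$ exactly when all the $1$-forms $\iota_{\xi_t}\omega$ are closed; the isotopy is then called \emph{symplectic}. It is \emph{Hamiltonian} if $\iota_{\xi_t}\omega=-dH_t$ for a smooth family of functions $H_t$, and a \emph{Hamiltonian diffeomorphism} is the time-$1$ map of such an isotopy. Hamiltonian diffeomorphisms form a group. This group is invariant under conjugation by any symplectomorphism $\psi$, because $\psi h_t\psi^{-1}$ is generated by $H_t\circ\psi^{-1}$ when $h_t$ is generated by $H_t$. A set $Z$ is \emph{displaceable} if $h(Z)\cap Z=\emptyset$ for some Hamiltonian diffeomorphism $h$.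

On a closed manifold the symplectomorphism group is locally smoothly path connected (Weinstein). Hence every $f\in\mathrm{Symp}_0(M)$ is the time-$1$ map of a smooth symplectic isotopy, and in particular it is homotopic to the identity.

A \emph{Lagrangian} submanifold is an embedded submanifold of half the dimension of $M$ on which $\omega$ restricts to zero. Curves in surfaces are Lagrangian, so are products of two curves in a product of two surfaces, and so are images of Lagrangian submanifolds under symplectomorphisms. If $X$ and $Y$ commute by means of $F,G$ and $\psi$ is a symplectomorphism, then $\psi(X)$ and $\psi(Y)$ commute by means of $F\circ\psi^{-1}$ and $G\circ\psi^{-1}$.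

\subsection*{Spheres}
We write $S^2(A)$ for the unit sphere with the rotation-invariant area form of total area $A$. In cylindrical coordinates, height $z\in[-1,1]$ and angle $\theta\in\mathbb{R}/2\pi\mathbb{Z}$, this form is $\frac{A}{4\pi}\,dz\wedge d\theta$, where the direction of $\theta$ is chosen to make the sign correct. The cap $\{z\geq h\}$ has area $A(1-h)/2$. Since $\iota_{\partial_\theta}\big(\frac{A}{4\pi}dz\wedge d\theta\big)=-\frac{A}{4\pi}dz$, rotations about the vertical axis are Hamiltonian. Every rotation is conjugate to one of these by a rotation, so all rotations are Hamiltonian. The equator of $S^2(A)$ is $E_A=\{z=0\}$, and $E=E_c$.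

\subsection*{Linear circles}
For primitive $w=(w_1,w_2)$ define
\[
\lambda_w\colon\mathbb{T}^2\to\mathbb{R}/\mathbb{Z},\qquad \lambda_w(p,q)=\det\big(w,(p,q)\big)=w_1q-w_2p .
\]
The group $SL_2(\mathbb{Z})$ acts on $\mathbb{T}^2$ by symplectomorphisms and acts transitively on primitive vectors. If $\mathcal{A}w=(1,0)$, then $\lambda_w=q\circ\mathcal{A}$. Hence the fibers of $\lambda_w$ are the linear circles of direction $w$, and the linear closed annuli of direction $w$ are the sets $\lambda_w^{-1}(J)$, where $J\subset\mathbb{R}/\mathbb{Z}$ is a closed arc with two distinct endpoints. Two primitive vectors $v,w$ satisfy $\det(w,v)=0$ exactly when $v=\pm w$.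

\subsection*{Three ways to commute}
We use the textbook fact that every closed subset of a manifold is the zero set of a smooth nonnegative function. The bracket $\{F,G\}$ vanishes at every point where $dF$ or $dG$ vanishes, so it is useful to have defining functions whose differential is confined to a prescribed region. The \emph{frontier} of a closed set $X$ is $X\setminus\operatorname{int}X$.

\begin{lemma}\label{lem:cutoff}
Let $X$ be a closed subset of a closed manifold $M$ and let $W$ be an open neighborhood of its frontier. Let $F_0\colon W\to[0,\infty)$ be smooth with zero set $X\cap W$, and let $\rho\colon M\to[0,1]$ be smooth, supported in $W$, and equal to $1$ near the frontier of $X$. Define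
\[
F=0\ \text{ on } X,\qquad F=\rho F_0+1-\rho\ \text{ on } M\setminus X,
\]
where $\rho F_0$ is extended by zero outside $W$. Then $F$ is smooth and nonnegative, its zero set is $X$, and $dF=0$ outside $W\setminus X$.
\end{lemma}

\begin{proof}
The function $F$ is smooth on the open sets $\operatorname{int}X$ and $M\setminus X$. Near a frontier point $\rho=1$, so $F=F_0$ both on $X$ and off $X$. At a point outside $X$, either $\rho<1$, or $\rho=1$ and $F_0>0$; in both cases $F>0$. The differential vanishes on $X$, where $F$ attains its minimum, and on the open set $M\setminus(X\cup\operatorname{supp}\rho)$, where $F=1$.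
\end{proof}

\begin{lemma}\label{lem:ways}
Let $M$ and $N$ be closed symplectic manifolds and let $X,Y\subset M$ be closed.
\begin{enumerate}
\item[(a)] If $X\cap Y=\emptyset$, or if $X\subset\operatorname{int}Y$, then $X$ and $Y$ commute.
\item[(b)] If $X=u^{-1}(I)$ and $Y=u^{-1}(J)$ for a smooth map $u$ from $M$ to $\mathbb{R}$ or to $\mathbb{R}/\mathbb{Z}$ and closed sets $I,J$, then $X$ and $Y$ commute.
\item[(c)] If $X$ and $Y$ commute and $Z\subset N$ is closed, then $X\times Z$ and $Y\times Z$ commute in $M\times N$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If the sets are disjoint, take disjoint open neighborhoods $W\supset X$ and $W'\supset Y$ and apply Lemma~\ref{lem:cutoff} to each. At every point $dF=0$ or $dG=0$. If $X\subset\operatorname{int}Y$, apply Lemma~\ref{lem:cutoff} to $X$ with $W=\operatorname{int}Y$, and let $G\geq0$ have zero set $Y$. Then $dF=0$ outside $Y$ and $dG=0$ on $Y$.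

(b) Choose smooth $\alpha,\beta$ on the target of $u$ with zero sets $I,J$, and put $F=\alpha\circ u$, $G=\beta\circ u$. At each point $dF$ and $dG$ are multiples of $du$, so $\xi_F$ and $\xi_G$ are multiples of one vector and $\omega(\xi_F,\xi_G)=0$.

(c) Let $X,Y$ commute by means of $F,G$ and let $Z=u^{-1}(0)$. The functions $F^2+u^2$ and $G^2+u^2$ on $M\times N$ have zero sets $X\times Z$ and $Y\times Z$. Functions pulled back from different factors have zero bracket, so their bracket is $\{F^2,G^2\}+\{u^2,u^2\}=4FG\{F,G\}=0$.
\end{proof}

By (c), applied to $f\times\mathrm{id}$, part (2) of Theorem~\ref{thm:main} implies part (1). We prove (1) directly because its proof is elementary and is the skeleton of the proof of (2).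

\section{Lagrangian boundary components and the torus}\label{sec:lag}

The difficulty in proving that two sets do not commute is that $F$ and $G$ are arbitrary. The way around it is to forget $F$ except for one consequence: the flow of $\xi_G$ preserves the set $X=F^{-1}(0)$.

\begin{example}\label{ex:identity}
Take $f=\mathrm{id}$ in Theorem~\ref{thm:main}(1), so $X=\{b\le p\le1\}$ and $Y=\{a\le q\le1\}$. Suppose $G^{-1}(0)=Y$ and the flow of $\xi_G$ preserves $X$. Along the circle $\{p=b\}$ the flow can neither leave $X$ in forward time nor in backward time, so the $\partial_p$-component of $\xi_G$ vanishes there. By \eqref{eq:torus-bracket} this says $G_q(b,q)=0$ for all $q$, so $G$ is constant on the circle. But $G(b,a)=0$ and $G(b,a/2)\neq0$. Hence $X$ and $Y$ do not commute.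
\end{example}

The step from ``$\xi_G$ is tangent to the circle'' to ``$G$ is constant on the circle'' used only that $\omega$ vanishes on the circle. This is what generalizes.

\begin{lemma}\label{lem:lag}
Let $M$ be a closed symplectic manifold, let $X\subset M$ be a compact embedded submanifold with boundary, of any dimension, and let $\Lambda$ be a connected component of $\partial X$ that is a Lagrangian submanifold of $M$. If the Hamiltonian flow of a smooth function $G$ preserves $X$, then $G$ is constant on $\Lambda$. In particular, if $X$ commutes with a closed set $Y$, then $\Lambda\subset Y$ or $\Lambda\cap Y=\emptyset$.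
\end{lemma}

\begin{proof}
Let $\varphi^t$ be the flow of $\xi_G$. Each $\varphi^t$ restricts to a homeomorphism of the manifold with boundary $X$, and by invariance of domain such a homeomorphism maps $\partial X$ to $\partial X$. For $x\in\Lambda$ the curve $t\mapsto\varphi^t(x)$ therefore lies in $\partial X$, and being connected it lies in $\Lambda$. Its velocity $\xi_G(x)$ at $t=0$ is then tangent to the embedded submanifold $\Lambda$. For $\eta\in T_x\Lambda$ we get $dG(\eta)=-\omega(\xi_G(x),\eta)=0$, because $\omega$ vanishes on $T_x\Lambda$. So $G$ is constant on the connected manifold $\Lambda$.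

Now let $X=F^{-1}(0)$, $Y=G^{-1}(0)$ and $\{F,G\}=0$. Since $dF(\xi_G)=0$, we have $F\circ\varphi^t=F$ and so $\varphi^t(X)=X$. If the constant value of $G$ on $\Lambda$ is $0$, then $\Lambda\subset Y$; otherwise $\Lambda\cap Y=\emptyset$.
\end{proof}

The Lagrangian hypothesis cannot be dropped. In $\mathbb{T}^2\times S^2$ the sets $\{b\le p\le1\}\times S^2$ and $\mathbb{T}^2\times E$ are cut out by functions pulled back from different factors, so they commute, yet the boundary component $\{p=b\}\times S^2$ meets $\mathbb{T}^2\times E$ without being contained in it. The stabilized annuli are three-dimensional, so their boundaries have the dimension of a Lagrangian submanifold of a four-manifold.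

After an isotopy the boundary circle in Example~\ref{ex:identity} is no longer straight, and we need a reason for it to meet both $Y$ and its complement. The reason is a degree. Recall that a continuous map $\mathbb{R}/\mathbb{Z}\to\mathbb{R}/\mathbb{Z}$ has an integer degree, invariant under homotopy, and that a map which misses a point is homotopic to a constant and has degree $0$.

\begin{lemma}\label{lem:wind}
Let $v\neq\pm w$ be primitive, let $Y$ be a linear closed annulus of direction $w$, and let $\gamma\colon\mathbb{R}/\mathbb{Z}\to\mathbb{T}^2$ be a loop freely homotopic to $s\mapsto x_0+sv$. Then $\gamma$ meets both $Y$ and $\mathbb{T}^2\setminus Y$.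
\end{lemma}

\begin{proof}
The map $s\mapsto\lambda_w(x_0+sv)=\lambda_w(x_0)+s\det(w,v)$ has degree $\det(w,v)\neq0$. So $\lambda_w\circ\gamma$ has nonzero degree and is surjective. Since $Y=\lambda_w^{-1}(J)$ with $J$ nonempty and $J\ne\mathbb{R}/\mathbb{Z}$, the loop meets $Y$ and its complement.
\end{proof}

For the annuli of Theorem~\ref{thm:main} we have $\lambda_w=q$ and $\det(w,v)=1$: the $q$-coordinate goes once around the circle along $\gamma$.

\begin{proof}[Proof of Theorem~\ref{thm:class}(1) and Theorem~\ref{thm:main}(1)]
If $v=\pm w$, then $X$ and $Y$ are preimages of arcs under $\lambda_w$, and they commute by Lemma~\ref{lem:ways}(b), with $f=\mathrm{id}$.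

Let $v\ne\pm w$ and suppose that $f(X)$ and $Y$ commute for some $f\in\mathrm{Symp}_0(\mathbb{T}^2)$. Let $\ell$ be a boundary circle of $X$, parametrized by $s\mapsto x_0+sv$. The curve $f(\ell)$ is a component of $\partial f(X)$ and is Lagrangian, so by Lemma~\ref{lem:lag} it lies in $Y$ or in $\mathbb{T}^2\setminus Y$. Since $f$ is homotopic to the identity, $s\mapsto f(x_0+sv)$ is freely homotopic to $s\mapsto x_0+sv$, and Lemma~\ref{lem:wind} gives a contradiction.
\end{proof}

\begin{remark}\label{rem:soft}
This proof uses only that $f$ is a diffeomorphism homotopic to the identity, since every curve in a surface is Lagrangian. The two-dimensional statement is therefore topological.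
\end{remark}

\section{Two Lagrangian tori that cannot be separated}\label{sec:rigid}

Let $M=\mathbb{T}^2\times S^2(c)$. For the stabilized annuli Lemma~\ref{lem:lag} applies to the torus $f(\ell\times E)$, where $\ell$ is a boundary circle of $X$. The winding argument still shows that this torus is not contained in $Y\times E$. It no longer shows that the torus meets $Y\times E$, because a loop can pass over $Y$ at points whose $S^2$-coordinate is off the equator. For smooth isotopies the intersection can indeed be removed, as noted in the introduction. For symplectic isotopies it cannot.

\begin{proposition}\label{prop:tori}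
Let $\ell_1,\ell_2\subset\mathbb{T}^2$ be linear circles of directions $v\neq\pm w$. Then $f(\ell_1\times E)\cap(\ell_2\times E)\neq\emptyset$ for every $f\in\mathrm{Symp}_0(M)$.
\end{proposition}

The hypothesis on directions is needed: two distinct parallel circles are already disjoint.

\subsection*{The rigidity theorem}
Let $(N,\omega)$ be a closed symplectic manifold of dimension $2n$, and let $c_1$ be the first Chern class of $TN$ with respect to an almost complex structure compatible with $\omega$. The manifold is \emph{rational} if the subgroup $[\omega](\pi_2(N))\subset\mathbb{R}$ of areas of spheres is discrete. It is \emph{strongly semi-positive} if no $B\in\pi_2(N)$ has $\omega(B)>0$ and $2-n\le c_1(B)<0$. A linear subspace of $C^\infty(N)$ is \emph{Poisson-commutative} if any two of its elements have zero bracket. If it is spanned by $G_1,\dots,G_k$, its \emph{fibers} are the common level sets $\{G_1=\alpha_1,\dots,G_k=\alpha_k\}$.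

\begin{theorem}[Entov--Polterovich \cite{EP}]\label{thm:EP}
Let $N$ be a closed symplectic manifold that is rational and strongly semi-positive. Then every finite-dimensional Poisson-commutative subspace of $C^\infty(N)$ has at least one non-displaceable fiber.
\end{theorem}

The theorem does not say which fiber is non-displaceable. One finds it by displacing all the others.

\begin{corollary}\label{cor:equators}
If $A/c$ is a positive integer, then $E_A\times E\subset S^2(A)\times S^2(c)$ is not displaceable.
\end{corollary}

\begin{proof}
The group $\pi_2$ is generated by the two factors, so the group of areas is $A\mathbb{Z}+c\mathbb{Z}=c\mathbb{Z}$, which is discrete. For $n=2$ the condition $0\le c_1(B)<0$ is never met, so strong semi-positivity holds. The height functions $z_1,z_2$ of the two factors have zero bracket. Consider a fiber $\{z_1=\alpha_1,\,z_2=\alpha_2\}$ with $\alpha_i\neq0$ for some $i$. Rotate the $i$-th factor by $\pi$ about a horizontal axis and fix the other factor. This map is Hamiltonian and sends the fiber into $\{z_i=-\alpha_i\}$, which is disjoint from it. So the non-displaceable fiber given by Theorem~\ref{thm:EP} is $\{z_1=z_2=0\}=E_A\times E$.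
\end{proof}

\subsection*{From the torus to a sphere: the model case}
Corollary~\ref{cor:equators} concerns one torus and its own images, in a product of spheres. Proposition~\ref{prop:tori} concerns two tori that are not even homotopic in $M$. The plan is to replace the factor $\mathbb{T}^2$ by a large sphere in which $\ell_1$ and $\ell_2$ become great circles, and thus differ by a rotation. We describe this first without the factor $S^2(c)$, for $\ell_1=\{p=0\}$, $\ell_2=\{q=0\}$ and a Hamiltonian diffeomorphism $h$ of $\mathbb{T}^2$ with $h(\ell_1)\cap\ell_2=\emptyset$. Lemma~\ref{lem:wind} already excludes this situation; the point is to exclude it by an argument that survives multiplication by $S^2(c)$.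

Unroll the $p$-direction, so that the torus is covered by an infinite cylinder. The circle $\ell_1$ lifts to the circle $\{p=0\}$, which in unit time travels only a bounded distance along the cylinder under the lifted flow. So the lifted Hamiltonian can be cut off far away, and only a finite cylinder matters. A finite cylinder is a sphere without its poles. In this sphere $\{p=0\}$ is the equator, but in the cylinder $\mathbb{R}\times\mathbb{R}/\mathbb{Z}$ the preimage of $\ell_2$ is one line. It becomes one meridian from pole to pole, which is an arc and not the image of the equator under any diffeomorphism. The remedy is to pass also to a double cover in the $q$-direction. For $R>0$ and $A=4R$ define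
\begin{equation}\label{eq:chart}
\Phi\colon(-R,R)\times\mathbb{R}/2\mathbb{Z}\to S^2(A)\setminus\{\text{poles}\},\qquad z=p/R,\quad \theta=\pi q .
\end{equation}
This is a diffeomorphism, and it is symplectic:
\[
\Phi^*\Big(\frac{A}{4\pi}\,dz\wedge d\theta\Big)=\frac{4R}{4\pi}\cdot\frac{\pi}{R}\,dp\wedge dq=dp\wedge dq .
\]
It sends $\{p=0\}$ to $E_A$. It sends the two lines $q=0$ and $q=1$ to the opposite meridians $\theta=0$ and $\theta=\pi$, which together with the poles form a great circle $C_A$. See Figure~\ref{fig:cylinder}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.1,yscale=1.4]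
\fill[gray!20] (-2,-0.5) rectangle (2,1.5);
\draw[dotted,thick] (-4,-0.5)--(4,-0.5);
\draw[dotted,thick] (-4,1.5)--(4,1.5);
\draw[dashed] (-4,-0.5)--(-4,1.5);
\draw[dashed] (4,-0.5)--(4,1.5);
\draw[very thick] (-4,0)--(4,0) node[right] {$q=0$};
\draw[very thick] (-4,1)--(4,1) node[right] {$q=1$};
\draw[very thick] (0,-0.5)--(0,1.5);
\node[below] at (0,-0.5) {$p=0$};
\node[below] at (-2,-0.5) {$-K$};
\node[below] at (2,-0.5) {$K$};
\node[below] at (-4,-0.5) {$-R$};
\node[below] at (4,-0.5) {$R$};
\end{tikzpicture}
\caption{The cylinder $(-R,R)\times\mathbb{R}/2\mathbb{Z}$; the dotted edges are glued. Collapsing each dashed end to a point gives a sphere of area $4R$. The circle $p=0$ becomes the equator, and the lines $q=0$ and $q=1$ close up through the poles to a great circle. Under the lifted flow the circle $p=0$ stays in the shaded region $|p|\le K$.}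
\label{fig:cylinder}
\end{figure}

The cut-off Hamiltonian extends by zero over the poles and yields a Hamiltonian diffeomorphism $k$ of $S^2(A)$ with $k(E_A)\cap C_A=\emptyset$. In this dimension area gives the contradiction. The connected curve $k(E_A)$ lies in one of the open hemispheres bounded by $C_A$. The other closed hemisphere, of area $A/2$, is then a compact subset of one of the two open discs bounded by $k(E_A)$, and that disc has area greater than $A/2$. But $k$ preserves area, so both discs have area exactly $A/2$. With the factor $S^2(c)$ present, Corollary~\ref{cor:equators} replaces this area count.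

\subsection*{Proof of Proposition~\ref{prop:tori}}
Three things must be added to the model. The map $f$ is only symplectic, while cutting off requires a Hamiltonian function. The directions are arbitrary. And $R$ must be chosen so that the product of spheres is rational.

\medskip\noindent\emph{Step 1: reduction to Hamiltonian diffeomorphisms.}
A symplectic isotopy fails to be Hamiltonian by the classes $[\iota_{\xi_t}\omega]\in H^1(M;\mathbb{R})$. On $M$ every such class is realized by a translation of the torus, and translations preserve the directions of linear circles. So the failure can be divided out.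

Let $f_t$ be a symplectic isotopy from $\mathrm{id}$ to $f$, generated by $\xi_t$. By the K\"unneth formula and $H^1(S^2;\mathbb{R})=0$, the space $H^1(M;\mathbb{R})$ has basis $[dp],[dq]$. Write $[\iota_{\xi_t}\omega]=\mu(t)[dp]+\nu(t)[dq]$; the coefficients are integrals of $\iota_{\xi_t}\omega$ over two fixed loops and are smooth in $t$. Put $\zeta_t=\nu(t)\,\partial_p-\mu(t)\,\partial_q$. Since $\iota_{\partial_p}\omega=dq$ and $\iota_{\partial_q}\omega=-dp$, we have $\iota_{\zeta_t}\omega=\mu(t)\,dp+\nu(t)\,dq$. The isotopy $\tau_t$ generated by $\zeta_t$ is the translation of $\mathbb{T}^2$ by $\int_0^t(\nu,-\mu)\,ds$ times the identity of $S^2$. Let $h_t=f_t\circ\tau_t^{-1}$, generated by $\eta_t$. Differentiating $f_t=h_t\circ\tau_t$ gives $\xi_t=\eta_t+(h_t)_*\zeta_t$. Since $h_t$ preserves $\omega$,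
\[
\iota_{\eta_t}\omega=\iota_{\xi_t}\omega-(h_t^{-1})^*\big(\iota_{\zeta_t}\omega\big).
\]
The map $h_t^{-1}$ is homotopic to the identity and acts trivially on cohomology, so the right side is exact for each $t$. Integrating $-\iota_{\eta_t}\omega$ along paths from a fixed base point gives a smooth family $H_t$ with $\iota_{\eta_t}\omega=-dH_t$. Thus $f=h_1\circ\tau_1$ with $h_1$ Hamiltonian, and $\tau_1(\ell_1\times E)=\ell_1'\times E$ with $\ell_1'$ a linear circle of direction $v$. It suffices to prove the proposition for Hamiltonian $f$ and all pairs $\ell_1,\ell_2$.

\medskip\noindent\emph{Step 2: normalization.}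
Conjugation by $\psi\times\mathrm{id}$, with $\psi$ a symplectomorphism of $\mathbb{T}^2$, preserves Hamiltonian diffeomorphisms and replaces $\ell_i$ by $\psi(\ell_i)$. Taking $\psi\in SL_2(\mathbb{Z})$ we arrange $v=(0,1)$. Then $w=(m,n)$ with $m\neq0$, since $\det(w,v)=m$. The coordinate $p$ is constant on $\ell_1$ and takes every value on $\ell_2$, so the circles intersect, and taking $\psi$ to be a translation we arrange $0\in\ell_1\cap\ell_2$. Now $\ell_1=\{p=0\}$, and $\ell_2$ contains the image of each line $q=\frac{n}{m}p+j$, $j\in\mathbb{Z}$. For Theorem~\ref{thm:main}, $m=1$ and $n=0$.

\medskip\noindent\emph{Step 3: lifting to the cylinder.}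
Suppose $h_1(\ell_1\times E)\cap(\ell_2\times E)=\emptyset$, where $h_t$ is generated by $H_t$. The lifts of $\ell_2$ to the cylinder are slanted lines, and we straighten them by a shear, which fixes $\{p=0\}$ and preserves area. Let
\[
\widehat M=\mathbb{R}\times\mathbb{R}/2\mathbb{Z}\times S^2(c),\qquad
\Pi\colon\widehat M\to M,\quad \Pi(p,q,y)=\Big(p \bmod 1,\ q+\frac nm\,p \bmod 1,\ y\Big).
\]
The map $\Pi$ is the composition of the diffeomorphism $(p,q,y)\mapsto(p,q+\frac nm p,y)$ of $\widehat M$ with the standard covering, so it is a covering. It pulls $\omega$ back to the product form on $\widehat M$, because $dp\wedge d(q+\frac nm p)=dp\wedge dq$. Let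
\[
\Lambda=\{0\}\times\mathbb{R}/2\mathbb{Z}\times E,\qquad D=\mathbb{R}\times\{0,1\}\times E .
\]
Then $\Pi(\Lambda)=\ell_1\times E$ and, by Step 2, $\Pi(D)\subset\ell_2\times E$.

Put $\widehat H_t=H_t\circ\Pi$. Since $\Pi$ is a local symplectomorphism, $d\Pi$ sends $\xi_{\widehat H_t}$ to $\xi_{H_t}$. Hence the lifts of the trajectories of $h_t$ are the trajectories of $\xi_{\widehat H_t}$; by path lifting they are defined for all $t\in[0,1]$. This gives a flow $\widehat h_t$ with $\Pi\circ\widehat h_t=h_t\circ\Pi$. A point of $\widehat h_1(\Lambda)\cap D$ would project to a point of $h_1(\ell_1\times E)\cap(\ell_2\times E)$, so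
\begin{equation}\label{eq:lifted}
\widehat h_1(\Lambda)\cap D=\emptyset .
\end{equation}
The form $dp$ on $\widehat M$ is the pullback of $dp$ on $M$, so along a trajectory the speed of the coordinate $p$ is a value of the function $dp(\xi_{H_t})$ on $M$. By compactness of $M\times[0,1]$ there is $K>0$ bounding its absolute value, and $\widehat h_t(\Lambda)\subset\{|p|\le K\}$ for all $t\in[0,1]$.

\medskip\noindent\emph{Step 4: cutting off and compactifying.}
Let $\chi(p)$ be smooth, equal to $1$ for $|p|\le K+\frac12$, and supported in $\{|p|<K+1\}$. The functions $\chi\widehat H_t$ and $\widehat H_t$ agree on a neighborhood of $\{|p|\le K\}$, so their Hamiltonian vector fields agree on $\{|p|\le K\}$. The trajectories of $\widehat h_t$ starting on $\Lambda$ stay in this set, so by uniqueness of solutions they are also trajectories for $\chi\widehat H_t$.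

Choose $R>K+1$ such that $A=4R$ is an integer multiple of $c$. This freedom to enlarge the cylinder is what makes the area $c$ irrelevant. Use $\Phi\times\mathrm{id}$, with $\Phi$ as in \eqref{eq:chart}, to identify $\{|p|<R\}\subset\widehat M$ with the complement of $\{\text{poles}\}\times S^2(c)$ in $N=S^2(A)\times S^2(c)$. Under this identification $\Lambda=E_A\times E$ and $D\cap\{|p|<R\}=(C_A\setminus\{\text{poles}\})\times E$. The functions $\chi\widehat H_t$ are supported in a compact subset of $\{|p|<R\}$ and extend by zero to smooth functions on $N$. Let $k$ be the time-$1$ map of the resulting Hamiltonian isotopy of $N$. Then $k(E_A\times E)=\widehat h_1(\Lambda)$. This set lies in $\{|p|\le K\}$, so it avoids $\{\text{poles}\}\times S^2(c)$, and by \eqref{eq:lifted} it avoids the rest of $C_A\times E$.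

Let $\sigma$ be a rotation of $S^2(A)$ with $\sigma(C_A)=E_A$. Then $(\sigma\times\mathrm{id})\circ k$ is a Hamiltonian diffeomorphism of $N$ that sends $E_A\times E$ to a set disjoint from $\sigma(C_A)\times E=E_A\times E$. This contradicts Corollary~\ref{cor:equators}. \qed

\section{The stabilized annuli}\label{sec:stab}

\begin{proposition}\label{prop:obstruction}
Let $X,Y\subset\mathbb{T}^2$ be linear closed annuli of directions $v\neq\pm w$. For no $f\in\mathrm{Symp}_0(M)$ do $f(X\times E)$ and $Y\times E$ commute.
\end{proposition}

\begin{proof}
Suppose they commute. The set $X\times E$ is a compact three-manifold with boundary $\partial X\times E$. Let $\ell_1$ be a boundary circle of $X$, parametrized by $s\mapsto x_0+sv$. Then $\Lambda=f(\ell_1\times E)$ is a component of $\partial f(X\times E)$ and a Lagrangian torus. By Lemma~\ref{lem:lag}, $\Lambda\cap(Y\times E)=\emptyset$ or $\Lambda\subset Y\times E$.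

The first alternative fails by rigidity. The annulus $Y$ contains a linear circle $\ell_2$ of direction $w$, and $\Lambda$ meets $\ell_2\times E$ by Proposition~\ref{prop:tori}.

The second alternative fails by topology. Fix $e\in E$ and let $\gamma(s)$ be the projection to $\mathbb{T}^2$ of $f(x_0+sv,e)\in\Lambda$. Projecting a homotopy from $f$ to the identity shows that $\gamma$ is freely homotopic to $s\mapsto x_0+sv$. By Lemma~\ref{lem:wind} it leaves $Y$, so $\Lambda\not\subset Y\times E$.
\end{proof}

With $X=\mathbb{T}^2\setminus P$ and $Y=\mathbb{T}^2\setminus Q$ this is Theorem~\ref{thm:main}(2), and the proof of Theorem~\ref{thm:main} is complete.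

\begin{remark}\label{rem:onesided}
In these proofs the function $F$ enters only through the invariance of the first set under the flow of $\xi_G$, and Lemma~\ref{lem:lag} is stated under that hypothesis. So a stronger, one-sided statement holds. For every $f\in\mathrm{Symp}_0(\mathbb{T}^2)$, no smooth $G$ with $G^{-1}(0)=\mathbb{T}^2\setminus Q$ has Hamiltonian flow preserving $f(\mathbb{T}^2\setminus P)$. For every $f\in\mathrm{Symp}_0(M)$, no smooth $G$ with $G^{-1}(0)=(\mathbb{T}^2\setminus Q)\times E$ has Hamiltonian flow preserving $f\big((\mathbb{T}^2\setminus P)\times E\big)$.
\end{remark}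

To pass from the equator to arbitrary circles we need the standard fact that an embedded circle in the sphere has no symplectic invariant other than the areas of the two discs it bounds. For $h\in(-1,1)$ let $L_h=\{z=h\}\subset S^2(c)$; it bounds caps of areas $c(1-h)/2$ and $c(1+h)/2$. We use two textbook theorems. The smooth Schoenflies theorem says that a smoothly embedded circle in $S^2$ is carried to the equator by a diffeomorphism of $S^2$. Smale's theorem implies that every orientation-preserving diffeomorphism of $S^2$ is smoothly isotopic to the identity.

\begin{lemma}\label{lem:circles}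
Let $C\subset S^2(c)$ be a smoothly embedded circle bounding discs of areas $c(1-h)/2$ and $c(1+h)/2$. Then there are $g,g'\in\mathrm{Symp}_0(S^2)$ with $g(C)=L_h$ and $g'(C)=L_{-h}$.
\end{lemma}

\begin{proof}
A rotation by $\pi$ about a horizontal axis exchanges $L_h$ and $L_{-h}$, so it is enough to find $g$. Let $\omega$ be the area form. Both parts of the proof use Moser's method: if $\omega_1$ is an area form of the same orientation with $\omega_1-\omega=d\alpha$, put $\omega_t=(1-t)\omega+t\omega_1$ and define $\eta_t$ by $\iota_{\eta_t}\omega_t=-\alpha$. The isotopy $\psi_t$ generated by $\eta_t$ satisfies $\frac{d}{dt}\psi_t^*\omega_t=\psi_t^*(d\iota_{\eta_t}\omega_t+d\alpha)=0$, so $\psi_1^*\omega_1=\omega$.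

\emph{An area-preserving map.} Let $B$ be the disc of area $c(1-h)/2$ bounded by $C$, and let $B_h=\{z\geq h\}$. Take the diffeomorphism from the Schoenflies theorem. Compose it with $z\mapsto -z$ if needed so that $B$ goes to the upper hemisphere, then with a map $(z,\theta)\mapsto(\kappa(z),\theta)$, where $\kappa$ is a diffeomorphism of $[-1,1]$ equal to the identity near $\pm1$ with $\kappa(0)=h$, and finally with $\theta\mapsto-\theta$ if needed to preserve orientation. The result is an orientation-preserving diffeomorphism $\phi$ with $\phi(B)=B_h$. The form $\omega_1=(\phi^{-1})^*\omega$ has the same total area as $\omega$, so $\omega_1-\omega=d\alpha$. We need the Moser isotopy to preserve $L_h$, and this is where the areas enter. By Stokes' theorem $\int_{L_h}\alpha=\int_{B_h}(\omega_1-\omega)=\operatorname{area}(B)-\operatorname{area}(B_h)=0$. So the restriction of $\alpha$ to the circle $L_h$ is $d\beta$ for a function $\beta$ on $L_h$. Extend $\beta$ to the sphere and replace $\alpha$ by $\alpha-d\beta$. Now $\omega_t(\eta_t,\cdot)$ vanishes on $TL_h$, which in dimension two means that $\eta_t$ is tangent to $L_h$. Hence $\psi_1(L_h)=L_h$. From $(\phi^{-1}\circ\psi_1)^*\omega=\psi_1^*\omega_1=\omega$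 we see that $g=\psi_1^{-1}\circ\phi$ preserves $\omega$, and $g(C)=L_h$.

\emph{The map $g$ lies in $\mathrm{Symp}_0(S^2)$.} Let $\phi_s$ be a smooth isotopy from $\mathrm{id}$ to $g$. The forms $\phi_s^*\omega-\omega$ have integral zero and vanish for $s=0,1$. Choose primitives $\alpha_s={*}du_s$, where $u_s$ is the mean-zero solution of $d{*}du_s=\phi_s^*\omega-\omega$ on the round sphere. They depend smoothly on $s$ and vanish for $s=0,1$. Moser's method, applied for each $s$, gives a smooth family of diffeomorphisms $\psi^{(s)}$ with $(\psi^{(s)})^*\phi_s^*\omega=\omega$ and $\psi^{(0)}=\psi^{(1)}=\mathrm{id}$. Then $\phi_s\circ\psi^{(s)}$ is a symplectic isotopy from $\mathrm{id}$ to $g$.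
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(2)]
By Lemma~\ref{lem:circles} choose $g_i\in\mathrm{Symp}_0(S^2)$ with $g_i(C_i)=L_{h_i}$. The sign of each $h_i$ is at our disposal, and $h_i=0$ exactly when $C_i$ bisects the area. For $f\in\mathrm{Symp}_0(M)$ put $f'=(\mathrm{id}\times g_2)\circ f\circ(\mathrm{id}\times g_1)^{-1}$. The assignment $f\mapsto f'$ is a bijection of $\mathrm{Symp}_0(M)$, and $\mathrm{id}\times g_2$ carries the pair $f(X\times C_1)$, $Y\times C_2$ to the pair $f'(X\times L_{h_1})$, $Y\times L_{h_2}$. So $X\times C_1$ and $Y\times C_2$ virtually commute if and only if $X\times L_{h_1}$ and $Y\times L_{h_2}$ do. There are three cases.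

Suppose some $C_i$ does not bisect. Then $(h_1,h_2)\ne(0,0)$. If $h_1=h_2$, both are nonzero and we change the sign of one. So we may assume $h_1\neq h_2$. The sets $X\times L_{h_1}$ and $Y\times L_{h_2}$ are disjoint and commute by Lemma~\ref{lem:ways}(a), for any $v$ and $w$.

Suppose both circles bisect and $v=\pm w$. Then $X$ and $Y$ commute by Lemma~\ref{lem:ways}(b), and $X\times E$ and $Y\times E$ commute by Lemma~\ref{lem:ways}(c).

Suppose both circles bisect and $v\neq\pm w$. Then $X\times E$ and $Y\times E$ do not virtually commute, by Proposition~\ref{prop:obstruction}.
\end{proof}

\section{Commuting subsurfaces}\label{sec:surface}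

On a surface $dF\wedge dG=-\{F,G\}\,\omega$, as \eqref{eq:torus-bracket} shows in local coordinates, so commuting does not depend on the area form. Two examples with tangent discs show how the conditions of Theorem~\ref{thm:surface} work when the boundaries touch.

\begin{example}\label{ex:tangent}
Let $B'\subset B$ be round caps in $S^2$ whose boundary circles touch at one point. The sets $X=B'$ and $Y=B$ do not commute by Lemma~\ref{lem:lag}: the circle $\partial Y$ meets $X$ in one point only. Here $\partial X\subset Y$, so the condition on $\partial X$ alone is not sufficient, and the interior in Lemma~\ref{lem:ways}(a) cannot be omitted. In contrast, for $X=B$ and $Y=S^2\setminus\operatorname{int}B'$ we have $\partial X\subset Y$ and $\partial Y\subset X$, and these sets commute: take nonnegative defining functions $F,G$; then $dF=0$ on $X$, $dG=0$ on $Y$, and $X\cup Y=S^2$.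
\end{example}

Necessity in Theorem~\ref{thm:surface} is Lemma~\ref{lem:lag}, applied to the pair $(X,Y)$ and to the pair $(Y,X)$. For sufficiency, Lemma~\ref{lem:cutoff} lets us confine $dF\ne0$ to thin strips just outside $\partial X$. On each strip we need $G$ to be constant or equal to $F$. The difficulty is a boundary curve of $X$ that lies in $Y$ and touches $\partial Y$, possibly along a complicated closed set. The next lemma shows that the outer strip along such a curve is still entirely in $Y$ or entirely outside $Y$.

\begin{lemma}\label{lem:types}
Let $X,Y$ satisfy the two conditions of Theorem~\ref{thm:surface}. Every component $\gamma$ of $\partial X$ has an open neighborhood $W$ with one of the following properties: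
\begin{enumerate}
\item[(a)] $\overline{W}\cap Y=\emptyset$;
\item[(b)] $W\setminus X\subset Y$;
\item[(c)] $W\cap X=W\cap Y$, and $\gamma$ is a component of $\partial Y$.
\end{enumerate}
Each property is inherited by smaller neighborhoods of $\gamma$.
\end{lemma}

\begin{proof}
The last sentence is immediate from the form of the properties. If $\gamma\cap Y=\emptyset$, then (a) holds because $\gamma$ and $Y$ are disjoint compact sets. So let $\gamma\subset Y$. Let $T\subset\gamma$ be the set of points having a neighborhood $B$ in $\Sigma$ with $B\setminus X\subset Y$, and let $S\subset\gamma$ be the set of points having a neighborhood $B$ with $B\cap X=B\cap Y$. Both sets are open in $\gamma$. They are disjoint: every neighborhood of a point of $\gamma$ contains points outside $X$, and near a point of $T\cap S$ these would have to lie both in $Y$ and outside $Y$. We show that $T\cup S=\gamma$.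

A point of $\gamma$ in the interior of $Y$ belongs to $T$. Let $x\in\gamma\cap\partial Y$, and let $\delta$ be the component of $\partial Y$ through $x$. Since $\delta$ meets $X$ at $x$, the hypothesis on $\partial Y$ gives $\delta\subset X$. Choose coordinates $(s,t)$ centered at $x$ with $X=\{t\le0\}$ and $\gamma=\{t=0\}$, and a function $r$ near $x$ with $Y=\{r\le0\}$ and $dr(x)\neq0$. Because $\gamma\subset Y$, the function $s\mapsto r(s,0)$ is nonpositive and vanishes at $s=0$, so $\partial_sr(x)=0$ and therefore $\partial_tr(x)\ne0$. By the implicit function theorem there is a coordinate box $B$ around $x$ on which $\partial_t r\neq0$ and $\{r=0\}$ is a graph $t=u(s)$. This graph is a connected subset of $\partial Y$ through $x$, so it lies in $\delta\subset X$, which gives $u\le0$. According to the sign of $\partial_tr$ there are two cases. If $Y\cap B=\{t\geq u(s)\}$, then $B\setminus X=\{t>0\}\subset Y$ and $x\in T$. If $Y\cap B=\{t\le u(s)\}$, then $\gamma\subset Y$ gives $u\geq0$, so $u\equiv0$, $B\cap X=B\cap Y$ and $x\in S$.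

Since $\gamma$ is connected, $\gamma=T$ or $\gamma=S$. Let $W$ be the union of the neighborhoods $B$ over all points of $\gamma$. If $\gamma=T$, then (b) holds. If $\gamma=S$, then $W\cap X=W\cap Y$, so $W\cap\partial X=W\cap\partial Y$. Then $\gamma$ is a connected subset of $\partial Y$ that is compact and open in $\partial Y$, hence a component, and (c) holds.
\end{proof}

The hypothesis on $\partial Y$ is used only for the inequality $u\le0$. In the first pair of Example~\ref{ex:tangent} it fails: at the point of tangency $Y=\{t\le u(s)\}$ with $u(s)>0$ for $s\neq0$, and this point lies in neither $T$ nor $S$.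

\begin{proof}[Proof of sufficiency in Theorem~\ref{thm:surface}]
The boundaries have finitely many components. Say that a component $\gamma$ of $\partial X$ has type (a), (b) or (c) according to Lemma~\ref{lem:types}.

\emph{Neighborhoods.} Choose pairwise disjoint open neighborhoods $W_\gamma$ as in the lemma. For $\gamma$ of type (c), shrink $W_\gamma$ so that $\overline{W_\gamma}$ meets no component of $\partial Y$ other than $\gamma$. Next choose open neighborhoods $W'_\delta$ of the components $\delta$ of $\partial Y$. If $\delta$ is a curve $\gamma$ of type (c), put $W'_\delta=W_\gamma$. Every other $\delta$ is disjoint from $\overline{W_\gamma}$ for all $\gamma$ of type (c), by the shrinking, and for all $\gamma$ of type (a), because $\delta\subset Y$. So the remaining $W'_\delta$ can be chosen pairwise disjoint and disjoint from all $W_\gamma$ of types (a) and (c). Put $W=\bigcup W_\gamma$ and $W'=\bigcup W'_\delta$; both unions are disjoint.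

\emph{Functions.} Let $\rho_\gamma\colon\Sigma\to[0,1]$ be smooth, supported in $W_\gamma$ and equal to $1$ near $\gamma$. Choose $\rho'_\delta$ in the same way for $W'_\delta$, with $\rho'_\gamma=\rho_\gamma$ for $\gamma$ of type (c). Let $F_0,G_1\geq0$ be smooth on $\Sigma$ with zero sets $X,Y$. Define $G_0$ on $W'$ by $G_0=F_0$ on $W_\gamma$ for $\gamma$ of type (c) and $G_0=G_1$ on the other pieces. Its zero set is $Y\cap W'$, because $X$ and $Y$ coincide in $W_\gamma$ for type (c). Let $F$ be given by Lemma~\ref{lem:cutoff} with data $X$, $W$, $F_0$, $\sum\rho_\gamma$, and let $G$ be given by it with data $Y$, $W'$, $G_0$, $\sum\rho'_\delta$. The zero sets of $F$ and $G$ are $X$ and $Y$.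

\emph{The bracket.} Outside the open sets $W_\gamma\setminus X$ we have $dF=0$. Consider one of these sets. For type (a), $W_\gamma$ is disjoint from $Y$ and from $W'$, so $G=1$ on it. For type (b), $W_\gamma\setminus X\subset Y$, so $G=0$ on it. For type (c), $W_\gamma\setminus X=W_\gamma\setminus Y$, and on this set both $F$ and $G$ equal $\rho_\gamma F_0+1-\rho_\gamma$. In each case $\{F,G\}=0$ on $W_\gamma\setminus X$. Hence $\{F,G\}=0$ on $\Sigma$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{DGPZ}
Adi Dickstein, Yaniv Ganor, Leonid Polterovich, and Frol Zapolsky,
\emph{Symplectic topology and ideal-valued measures},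
arXiv:2107.10012 (2021).

\bibitem{EP}
Entov and Polterovich,
\emph{Quasi-states and symplectic intersections},
Comment. Math. Helv. \textbf{81} (2006), 75--99.

\end{thebibliography}
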